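\title{A lower bound for maximal almost disjoint families of vector subspaces}

\begin{abstract}
Let $E$ be a vector space of countably infinite dimension over a field $F$. Two infinite-dimensional subspaces of $E$ are almost disjoint if their intersection is finite-dimensional. We prove that every maximal almost disjoint family of subspaces with at least two members has size at least $\mathrm{non}(\mathcal{M})$, the least size of a nonmeager subset of $2^\omega$. The proof fixes one member $Y$ of the family and builds a new subspace as the graph of a linear map into $Y$, following a strategy obtained from Bartoszy\'nski's characterization of $\mathrm{non}(\mathcal{M})$. For countable $F$ this step is sharp. It follows that, consistently, infinite maximal almost disjoint families of subspaces over every field are larger than the almost disjointness number $\mathfrak{a}$.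
\end{abstract}

\section{The problem and the results}

Two infinite subsets of $\omega=\{0,1,2,\dots\}$ are \emph{almost disjoint} if their intersection is finite. A family of pairwise almost disjoint infinite sets is \emph{maximal almost disjoint}, or \emph{mad}, if no larger such family contains it. A partition of $\omega$ into finitely many infinite sets is mad, so one asks about infinite families: $\mathfrak{a}$ is the least size of an infinite mad family. A diagonal argument gives $\mathfrak{a}\ge\aleph_1$. Indeed, if $a_0,a_1,\dots$ are distinct and pairwise almost disjoint, choose $k_n\ge n$ in $a_n\setminus\bigcup_{i<n}a_i$; then $\{k_n:n\in\omega\}$ is infinite and meets $a_i$ only inside $\{k_0,\dots,k_i\}$.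

The linear version replaces sets by subspaces and cardinality by dimension. Throughout, $F$ is a field, arbitrary unless stated otherwise, and $E$ is a vector space over $F$ with a countably infinite basis $(e_n)_{n\in\omega}$. Two infinite-dimensional subspaces $V,W$ of $E$ are \emph{almost disjoint} if $\dim(V\cap W)<\infty$. An \emph{almost disjoint family of subspaces} is a family of pairwise almost disjoint infinite-dimensional subspaces of $E$, and it is \emph{mad} if it is not properly contained in another such family. Put
\[
\mathfrak{a}_{\mathrm{vec},F}=\min\{|\mathcal{A}|:\mathcal{A}\text{ is an infinite mad family of subspaces of }E\}.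
\]
For $a\subseteq\omega$ let $E_a=\operatorname{span}\{e_k:k\in a\}$. Since $E_a\cap E_b=E_{a\cap b}$, every almost disjoint family of sets gives an almost disjoint family of subspaces of the same size. By Zorn's lemma an infinite one extends to an infinite mad family of subspaces, so the minimum above exists.

Maximality, however, does not pass from sets to subspaces. The even numbers and the odd numbers form a mad family of sets, but $\operatorname{span}\{e_{2n}+e_{2n+1}:n\in\omega\}$ meets both $E_{\mathrm{even}}$ and $E_{\mathrm{odd}}$ in $0$. A vector space has diagonal directions that a set lacks, so one expects mad families of subspaces to be large. The question is how large.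

Recall that a subset of a topological space is \emph{nowhere dense} if its closure has empty interior, \emph{meager} if it is a countable union of nowhere dense sets, and \emph{comeager} if its complement is meager. Let $\mathrm{non}(\mathcal{M})$ be the least size of a nonmeager subset of $2^\omega$. Countable subsets of $2^\omega$ are meager and, by the Baire category theorem, $2^\omega$ is not; hence $\aleph_1\le\mathrm{non}(\mathcal{M})\le 2^{\aleph_0}$. The problem that we solve comes from Smythe's paper \cite{Smythe}: \emph{is $\mathrm{non}(\mathcal{M})\le\mathfrak{a}_{\mathrm{vec},F}$ for every countable field $F$?} That paper also states, as a consequence of the inequality, that $\mathfrak{a}<\mathfrak{a}_{\mathrm{vec},F}$ is consistent. The answer is yes, and countability of $F$ is not needed.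

The \emph{support} $\operatorname{supp}(v)$ of $v=\sum_k a_ke_k$ is the finite set $\{k:a_k\ne0\}$. A \emph{block subspace} is the span of an infinite sequence $(v_n)$ of nonzero vectors with $\max\operatorname{supp}(v_n)<\min\operatorname{supp}(v_{n+1})$ for all $n$; it is infinite-dimensional because the supports are disjoint.

\begin{theorem}\label{thm:mad}
Let $F$ be any field.
\begin{enumerate}
\item[(a)] Every mad family of subspaces with at least two elements has size at least $\mathrm{non}(\mathcal{M})$. In particular, $\mathrm{non}(\mathcal{M})\le\mathfrak{a}_{\mathrm{vec},F}$.
\item[(b)] The mad families of size less than $\mathrm{non}(\mathcal{M})$ are exactly the families $\{V\}$ with $V$ of finite codimension.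
\item[(c)] The bound in \textup{(a)} also holds for almost disjoint families of block subspaces, with at least two elements, that are maximal among such families of block subspaces.
\end{enumerate}
\end{theorem}

The proof uses little of the almost disjoint family: only that one member $Y$ has infinite codimension and is almost disjoint from each of the others. This is isolated in the following statement, which is the core of the paper.

\begin{theorem}\label{thm:evade}
Let $Y\subseteq E$ be a subspace of infinite dimension and infinite codimension. Let $\mathcal{B}$ be a family of subspaces of $E$ with $|\mathcal{B}|<\mathrm{non}(\mathcal{M})$ and $\dim(V\cap Y)<\infty$ for all $V\in\mathcal{B}$. Then there is an infinite-dimensional subspace $W$ with $W\cap Y=0$ and $\dim(W\cap V)<\infty$ for all $V\in\mathcal{B}$.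
\end{theorem}

For countable fields the cardinal in Theorem~\ref{thm:evade} is the right one.

\begin{theorem}\label{thm:sharp}
Let $F$ be countable and let $Y$ be as in Theorem~\ref{thm:evade}. Then $\mathrm{non}(\mathcal{M})$ is the least size of a family $\mathcal{B}$ of infinite-dimensional subspaces, each almost disjoint from $Y$, such that no infinite-dimensional subspace $W$ is almost disjoint from $Y$ and from all members of $\mathcal{B}$.
\end{theorem}

The members of $\mathcal{B}$ in Theorem~\ref{thm:sharp} need not be almost disjoint from each other, so the theorem gives no upper bound for $\mathfrak{a}_{\mathrm{vec},F}$.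

\begin{corollary}\label{cor:con}
It is consistent with ZFC that $\mathfrak{a}<\mathfrak{a}_{\mathrm{vec},F}$ for every field $F$.
\end{corollary}

Section~\ref{sec:graphs} explains why $\mathrm{non}(\mathcal{M})$ appears. Sections~\ref{sec:build} and~\ref{sec:slalom} prove Theorem~\ref{thm:evade}, and the last three sections prove Theorem~\ref{thm:mad}, Theorem~\ref{thm:sharp} and Corollary~\ref{cor:con}. Forcing is used only for the corollary.

\section{Graphs of linear maps and eventually different functions}\label{sec:graphs}

In Sections~\ref{sec:graphs}--\ref{sec:slalom} and~\ref{sec:sharp}, $Y$ is a subspace of infinite dimension and infinite codimension, $X$ is a complement of $Y$, so that $E=X\oplus Y$, and $(x_n)_{n\in\omega}$, $(y_j)_{j\in\omega}$ are bases of $X$ and $Y$. The subspaces that meet $Y$ trivially have a simple description. For a subspace $X'\subseteq X$ and a linear map $R:X'\to Y$, let $\Gamma_R=\{x+R(x):x\in X'\}$ be the \emph{graph} of $R$.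

\begin{lemma}\label{lem:graph}
\begin{enumerate}
\item[(a)] $\Gamma_R\cap Y=0$ and $\dim\Gamma_R=\dim X'$. Conversely, every subspace $W$ with $W\cap Y=0$ is the graph of a linear map from a subspace of $X$ to $Y$.
\item[(b)] If $R:X'\to Y$ and $T:X\to Y$ are linear, then $\dim(\Gamma_R\cap\Gamma_T)=\dim\{x\in X':R(x)=T(x)\}$.
\end{enumerate}
\end{lemma}

\begin{proof}
Let $\pi_X,\pi_Y$ be the projections of $E=X\oplus Y$; the kernel of $\pi_X$ is $Y$. Since $\pi_X(x+R(x))=x$, the map $\pi_X$ sends $\Gamma_R$ bijectively onto $X'$, which gives the first half of (a). If $W\cap Y=0$, then $\pi_X$ is injective on $W$, and $W=\Gamma_R$ for $X'=\pi_X(W)$ and $R=\pi_Y\circ(\pi_X\restriction W)^{-1}$. For (b), $x+R(x)=x'+T(x')$ holds if and only if $x=x'$ and $R(x)=T(x)$, so $\pi_X$ maps $\Gamma_R\cap\Gamma_T$ bijectively onto the set of points of agreement.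
\end{proof}

Thus two graphs are almost disjoint exactly when the two maps agree only on a finite-dimensional subspace. The analogous relation for functions $f,g\in\omega^\omega$ is that they are \emph{eventually different}: $f(n)\ne g(n)$ for all but finitely many $n$. This relation is governed by $\mathrm{non}(\mathcal{M})$.

\begin{theorem}[Bartoszy\'nski; {\cite[Theorem 2.4.7]{BJ}}]\label{thm:bart}
$\mathrm{non}(\mathcal{M})$ is the least size of a family $\mathcal{F}\subseteq\omega^\omega$ such that for every $g\in\omega^\omega$ there is $f\in\mathcal{F}$ with $f(n)=g(n)$ for infinitely many $n$.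
\end{theorem}

We use it in this form: if $|\mathcal{F}|<\mathrm{non}(\mathcal{M})$, then some $g$ is eventually different from every $f\in\mathcal{F}$. Composing with bijections, we may replace $\omega$, as domain and as range, by any countably infinite set.

One half of Theorem~\ref{thm:bart} is a direct category argument, and it is the model for Theorem~\ref{thm:sharp}. Give $\omega^\omega$ the product topology with $\omega$ discrete. It has a nonmeager subset of size at most $\mathrm{non}(\mathcal{M})$, for the following reason. The map $g\mapsto 0^{g(0)}1\,0^{g(1)}1\cdots$ is a homeomorphism of $\omega^\omega$ onto the dense set $Z\subseteq 2^\omega$ of sequences with infinitely many $1$'s, whose complement is countable. If $A\subseteq2^\omega$ is nonmeager, so is $A\cap Z$; and $A\cap Z$ is nonmeager in $Z$, because a set that is nowhere dense in the dense subspace $Z$ is nowhere dense in $2^\omega$. Now for fixed $g$ the sets $\{f:f(m)=g(m)\text{ for some }m\ge n\}$ are open and dense, so their intersection is comeager, and every nonmeager family contains an $f$ that agrees with $g$ infinitely often.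

The guess suggested by Lemma~\ref{lem:graph} is that linear maps behave like functions, so that fewer than $\mathrm{non}(\mathcal{M})$ subspaces can always be avoided. To connect the two settings, attach to each $g\in\omega^\omega$ the subspace
\[
W_g=\operatorname{span}\{x_n+y_{g(n)}:n\in\omega\}.
\]
It is the graph of the linear map $X\to Y$ with $x_n\mapsto y_{g(n)}$, so it is infinite-dimensional and $W_g\cap Y=0$. If $W_f$ and $W_g$ are almost disjoint, then $f$ and $g$ are eventually different. The converse fails. The constant functions $0$ and $1$ differ everywhere, but both of their subspaces contain every vector $x_n-x_0$. Linear maps can differ on every basis vector and still agree on many linear combinations, and this is what the proof has to control.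

\section{Building a subspace one vector at a time}\label{sec:build}

We look for the subspace $W$ of Theorem~\ref{thm:evade} in the form $W_g$. The first lemma turns the condition $\dim(W\cap V)<\infty$, which concerns all linear combinations, into a condition on each new generator.

\begin{lemma}\label{lem:tri}
Let $V$ be a subspace, $(w_n)_{n\in\omega}$ a sequence in $E$, and $N\in\omega$. Suppose that $w_n\notin V+\operatorname{span}\{w_k:k<n\}$ for all $n\ge N$. Then $W=\operatorname{span}\{w_n:n\in\omega\}$ satisfies $\dim(V\cap W)\le N$.
\end{lemma}

\begin{proof}
Let $W_N=\operatorname{span}\{w_k:k\ge N\}$. A nonzero vector of $W_N$ has the form $v=\sum_{k=N}^na_kw_k$ with $a_n\neq0$. If $v\in V$, then $w_n=a_n^{-1}\bigl(v-\sum_{k=N}^{n-1}a_kw_k\bigr)$ contradicts the hypothesis. So $V\cap W_N=0$, and the quotient map $W\to W/W_N$ is injective on $V\cap W$. The space $W/W_N$ is spanned by the images of $w_0,\dots,w_{N-1}$.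
\end{proof}

For a finite sequence $s\in\omega^n$, thought of as the first $n$ values of $g$, and for a subspace $V$, define
\[
U_s=\operatorname{span}\{x_k+y_{s(k)}:k<n\},\qquad S_V(s)=\{j\in\omega:x_n+y_j\in V+U_s\}.
\]
The elements of $S_V(s)$ are the values of $g(n)$ that $V$ forbids after the history $s$. Lemma~\ref{lem:tri}, applied to $w_n=x_n+y_{g(n)}$, says:
\begin{equation}\label{eq:goal}
\text{if } g(n)\notin S_V(g\restriction n)\text{ for all }n\ge N,\text{ then }\dim(V\cap W_g)\le N.
\end{equation}

\begin{example}\label{ex:sum}
Let $V=\operatorname{span}\{x_k-x_0:k\ge1\}$, the set of vectors of $X$ whose coordinates sum to $0$. Here $V\cap Y=0$, and no vector $x_n+y_j$ lies in $V$. Let $s\in\omega^n$. An equation $x_n+y_j=v+\sum_{k<n}a_k(x_k+y_{s(k)})$ with $v\in V$ splits into its $X$-part and its $Y$-part: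
\[
x_n-\sum_{k<n}a_kx_k=v,\qquad y_j=\sum_{k<n}a_ky_{s(k)}.
\]
The first can be solved for $v\in V$ exactly when $\sum_{k<n}a_k=1$. The second forces $j\in\{s(0),\dots,s(n-1)\}$, and if $j=s(k)$, then $a_k=1$ with all other coefficients $0$ satisfies both. Hence $S_V(s)=\{s(0),\dots,s(n-1)\}$, and \eqref{eq:goal} says that $V\cap W_g=0$ for injective $g$. Two features are visible: the forbidden set depends on the history $s$, and its size can grow with $n$.
\end{example}

The growth is at most linear. The set of $y\in Y$ with $x_n+y\in V+U_s$ is empty or a coset of the finite-dimensional space $Y\cap(V+U_s)$, and such a coset contains few basis vectors. Write $|s|$ for the length of $s$.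

\begin{lemma}\label{lem:count}
Let $V$ be a subspace with $\dim(V\cap Y)<\infty$. If $U$ is a subspace with $\dim U\le n$, then
\begin{equation}\label{eq:dim}
\dim\bigl(Y\cap(V+U)\bigr)\le\dim(V\cap Y)+n.
\end{equation}
Moreover, $|S_V(s)|\le\dim(V\cap Y)+|s|+1$ for every $s\in\omega^{<\omega}$.
\end{lemma}

\begin{proof}
The quotient map $V+U\to(V+U)/V$, restricted to $Y\cap(V+U)$, has kernel $Y\cap V$, and $(V+U)/V$ is a quotient of $U$, so it has dimension at most $n$. This proves \eqref{eq:dim}. Let $s\in\omega^n$ and let $j_0,\dots,j_r$ be distinct elements of $S_V(s)$. The $r$ vectors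
\[
y_{j_i}-y_{j_0}=(x_n+y_{j_i})-(x_n+y_{j_0}),\qquad 1\le i\le r,
\]
are linearly independent and lie in $Y\cap(V+U_s)$. By \eqref{eq:dim}, $r\le\dim(V\cap Y)+n$.
\end{proof}

This already settles the countable case of Theorem~\ref{thm:evade}. If $\mathcal{B}=\{V_i:i\in\omega\}$, choose $g(n)$ recursively outside the finite set $\bigcup_{i<n}S_{V_i}(g\restriction n)$; then \eqref{eq:goal} gives $\dim(V_i\cap W_g)\le i+1$ for every $i$.

For uncountable $\mathcal{B}$ the members cannot be brought in one at a time, and Theorem~\ref{thm:bart} must replace the recursion. There are two obstacles, both seen in Example~\ref{ex:sum}. First, Theorem~\ref{thm:bart} avoids functions given in advance, while the set $S_V(g\restriction n)$ depends on the function $g$ that we are trying to find. Second, Theorem~\ref{thm:bart} avoids one value at each point, not a finite set of growing size.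

The remedy for the first obstacle is to look for a \emph{strategy} rather than a sequence. The map $s\mapsto S_V(s)$ is defined on the countable set $\omega^{<\omega}$ of all possible histories and depends on $V$ alone. So we seek $h:\omega^{<\omega}\to\omega$ such that, for each $V$, $h(s)\notin S_V(s)$ for all but finitely many $s$, and then let $g$ follow $h$. The second obstacle is removed by coding.

\section{Evading slaloms and the proof of Theorem~\ref{thm:evade}}\label{sec:slalom}

A \emph{slalom} on a set $D$ is a function $S$ from $D$ to the finite subsets of $\omega$. To see how to avoid two values when one can only avoid one, identify $\omega$ with $\omega^2$. To differ from the pairs $(p,q)$ and $(p',q')$, it is enough that a pair $(u,v)$ have $u\ne p$ and $v\neq q'$: each coordinate has a single value to avoid. With $\ell$ values one uses $\ell$-tuples. The length of the tuples must be fixed before the slaloms are looked at, and so the next lemma requires a common bound $\ell$.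

\begin{lemma}\label{lem:slalom}
Let $D$ be a countably infinite set and $\ell:D\to\omega$. Let $\mathcal{S}$ be a set of slaloms on $D$ such that each $S\in\mathcal{S}$ satisfies $|S(d)|\le\ell(d)$ for all but finitely many $d$. If $|\mathcal{S}|<\mathrm{non}(\mathcal{M})$, then there is $h:D\to\omega$ such that for every $S\in\mathcal{S}$, $h(d)\notin S(d)$ for all but finitely many $d\in D$.
\end{lemma}

\begin{proof}
Replacing $\ell(d)$ by $\max(\ell(d),1)$, we may assume $\ell(d)\ge1$. Then each set $\omega^{\ell(d)}$ of tuples is countably infinite; fix bijections $\varphi_d:\omega\to\omega^{\ell(d)}$. The set $I=\{(d,i):d\in D,\ i<\ell(d)\}$ is countably infinite as well. For $S\in\mathcal{S}$ define $f_S:I\to\omega$ as follows. If $|S(d)|\le\ell(d)$ and $j_0<j_1<\cdots$ are the elements of $S(d)$, let $f_S(d,i)$ be the $i$th coordinate of $\varphi_d(j_i)$ for $i<|S(d)|$. At all other points let $f_S$ be $0$.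

There are fewer than $\mathrm{non}(\mathcal{M})$ functions $f_S$, so by Theorem~\ref{thm:bart} some $u:I\to\omega$ differs from each $f_S$ at all but finitely many points of $I$. Define $h(d)$ by
\[
\varphi_d(h(d))=\bigl(u(d,0),\dots,u(d,\ell(d)-1)\bigr).
\]
Fix $S\in\mathcal{S}$. For all but finitely many $d$, we have $|S(d)|\le\ell(d)$ and $u(d,i)\ne f_S(d,i)$ for every $i<\ell(d)$. For such $d$ and each element $j_i$ of $S(d)$, the tuples $\varphi_d(h(d))$ and $\varphi_d(j_i)$ differ in the $i$th coordinate, so $h(d)\ne j_i$. Hence $h(d)\notin S(d)$.
\end{proof}

It remains to find a common bound for the slaloms $S_V$, $V\in\mathcal{B}$, although the bound in Lemma~\ref{lem:count} depends on $V$. The choice $2|s|+1$ is covered by that lemma only for $|s|\ge\dim(V\cap Y)$, and there are infinitely many sequences of length $1$. We therefore let the extra term grow along an enumeration of $\omega^{<\omega}$.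

\begin{proof}[Proof of Theorem~\ref{thm:evade}]
Enumerate $\omega^{<\omega}=\{s_m:m\in\omega\}$ without repetition and put $\ell(s_m)=m+|s_m|+1$. Let $V\in\mathcal{B}$. By Lemma~\ref{lem:count}, $S_V$ is a slalom on $\omega^{<\omega}$, and $|S_V(s_m)|\le\ell(s_m)$ for all $m\ge\dim(V\cap Y)$. Since $|\mathcal{B}|<\mathrm{non}(\mathcal{M})$, Lemma~\ref{lem:slalom} gives $h:\omega^{<\omega}\to\omega$ such that for each $V\in\mathcal{B}$, $h(s)\notin S_V(s)$ for all but finitely many $s$.

Define $g\in\omega^\omega$ recursively by $g(n)=h(g\restriction n)$, and let $W=W_g$. Then $W$ is infinite-dimensional and $W\cap Y=0$. Fix $V\in\mathcal{B}$. The sequences $g\restriction n$ have different lengths, so only finitely many of them are exceptional for $V$: there is $N$ with $g(n)=h(g\restriction n)\notin S_V(g\restriction n)$ for all $n\ge N$. By \eqref{eq:goal}, $\dim(V\cap W)\le N$.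
\end{proof}

\begin{remark}
Each hypothesis on dimensions is needed. Infinite codimension of $Y$ supplies the vectors $x_n$; without it no infinite-dimensional $W$ has $W\cap Y=0$, since such a $W$ embeds in $E/Y$. Infinite dimension of $Y$ supplies infinitely many choices $y_j$; for finite-dimensional $Y$ the family $\mathcal{B}=\{E\}$ satisfies the other hypotheses and cannot be avoided. The same family shows, for $Y$ as in the theorem, that the condition $\dim(V\cap Y)<\infty$, used in Lemma~\ref{lem:count}, cannot be dropped. The size of $F$ plays no role, because the construction chooses only among the countably many vectors $x_n+y_j$.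
\end{remark}

\section{Mad families of subspaces}\label{sec:mad}

\begin{proof}[Proof of Theorem~\ref{thm:mad}]
(a) Let $\mathcal{A}$ be an almost disjoint family of subspaces with $2\le|\mathcal{A}|<\mathrm{non}(\mathcal{M})$. Pick distinct $Y,V_0\in\mathcal{A}$. The second member is needed only to show that $Y$ has infinite codimension: $V_0/(V_0\cap Y)$ is infinite-dimensional and embeds in $E/Y$. Theorem~\ref{thm:evade}, applied to $Y$ and $\mathcal{B}=\mathcal{A}\setminus\{Y\}$, gives an infinite-dimensional $W$ that is almost disjoint from every member of $\mathcal{A}$. As $W$ is not almost disjoint from itself, $W\notin\mathcal{A}$. So $\mathcal{A}\cup\{W\}$ is a strictly larger almost disjoint family, and $\mathcal{A}$ is not mad.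

(b) Let $V$ have finite codimension. For every infinite-dimensional $W$, the quotient $W/(W\cap V)$ embeds in $E/V$, so $W\cap V$ is infinite-dimensional. Hence $\{V\}$ is mad, and its size is $1<\mathrm{non}(\mathcal{M})$. Conversely, by (a) a mad family of size less than $\mathrm{non}(\mathcal{M})$ has at most one element. The empty family is not mad, since $E$ can be added to it. A family $\{V\}$ with $V$ of infinite codimension is not mad, since a complement of $V$ can be added to it.

(c) Every infinite-dimensional subspace $W$ contains a block subspace. Indeed, for each $m$ the space $W\cap\operatorname{span}\{e_k:k\ge m\}$ has codimension at most $m$ in $W$ and is therefore nonzero. So we can choose nonzero $v_n\in W$ recursively, taking $m=\max\operatorname{supp}(v_n)+1$ when choosing $v_{n+1}$. Now let $\mathcal{A}$ be as in the proof of (a) and consist of block subspaces. A block subspace $W'$ of the space $W$ found there is still almost disjoint from every member of $\mathcal{A}$, so $\mathcal{A}\cup\{W'\}$ is a strictly larger almost disjoint family of block subspaces.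
\end{proof}

\section{Sharpness over countable fields}\label{sec:sharp}

We repeat the category argument of Section~\ref{sec:graphs} with linear maps in place of functions: a nonmeager set of maps $X\to Y$ contains, for any given partial map $R$ with infinite-dimensional domain, a map that agrees with $R$ on an infinite-dimensional subspace.

\begin{proof}[Proof of Theorem~\ref{thm:sharp}]
By Theorem~\ref{thm:evade}, no family of size less than $\mathrm{non}(\mathcal{M})$ has the stated property. We find a family of size at most $\mathrm{non}(\mathcal{M})$ that has it.

Since $F$ is countable, $Y$ is a countably infinite set; give it the discrete topology. The map $T\mapsto(T(x_n))_{n\in\omega}$ identifies the set $\operatorname{Hom}(X,Y)$ of linear maps with $Y^\omega$, which is homeomorphic to $\omega^\omega$. A basic open set is given by prescribing $T$ on $X_k=\operatorname{span}\{x_i:i<k\}$ for some $k$. By Section~\ref{sec:graphs} there is a nonmeager set $\mathcal{N}\subseteq\operatorname{Hom}(X,Y)$ with $|\mathcal{N}|\le\mathrm{non}(\mathcal{M})$. Let $\mathcal{B}=\{\Gamma_T:T\in\mathcal{N}\}$. By Lemma~\ref{lem:graph}(a), its members are infinite-dimensional and meet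 $Y$ in $0$.

Let $W$ be infinite-dimensional and almost disjoint from $Y$. A complement $W'$ of $W\cap Y$ in $W$ is infinite-dimensional and $W'\cap Y=0$. By Lemma~\ref{lem:graph}(a), $W'=\Gamma_R$ for a linear map $R:X'\to Y$ with $X'\subseteq X$ infinite-dimensional. For $n\in\omega$ let
\[
O_n=\bigl\{T\in\operatorname{Hom}(X,Y):\dim\{x\in X':T(x)=R(x)\}\ge n\bigr\}.
\]

\emph{$O_n$ is open.} Let $T\in O_n$ agree with $R$ on independent vectors $z_1,\dots,z_n\in X'$, and take $k$ with $z_1,\dots,z_n\in X_k$. Every $T'$ that equals $T$ on $X_k$ is in $O_n$.

\emph{$O_n$ is dense.} Let a linear map $T_0:X_k\to Y$ be given. The space $X'/(X'\cap X_k)$ is infinite-dimensional, so there are $z_1,\dots,z_n\in X'$ that are linearly independent modulo $X_k$. Then $x_0,\dots,x_{k-1},z_1,\dots,z_n$ are independent. Extend them to a basis of $X$ and define $T$ by $T(x_i)=T_0(x_i)$, $T(z_i)=R(z_i)$, and $0$ on the remaining basis vectors. This $T$ extends $T_0$ and lies in $O_n$.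

So $\bigcap_nO_n$ is comeager and contains some $T\in\mathcal{N}$. By Lemma~\ref{lem:graph}(b),
\[
\dim(W\cap\Gamma_T)\ge\dim(\Gamma_R\cap\Gamma_T)=\dim\{x\in X':T(x)=R(x)\}=\infty.
\]
Thus $W$ is not almost disjoint from all members of $\mathcal{B}$.
\end{proof}

\begin{remark}
Theorem~\ref{thm:sharp} fails when $|F|>\mathrm{non}(\mathcal{M})$, because then a family $\mathcal{B}$ of size $\mathrm{non}(\mathcal{M})$ can be avoided by counting. Choose $w_n\in x_n+Y$ recursively. Given $U=\operatorname{span}\{w_k:k<n\}$, put $c(t)=\sum_{i=1}^{2n+1}t^iy_i$ for $t\in F$. If $t_0,\dots,t_{2n+1}$ are distinct, then the $2n+1$ differences $c(t_i)-c(t_0)$ are independent, as one sees by subtracting the first row of the Vandermonde matrix $(t_i^k)_{0\le i,k\le 2n+1}$ from the others. By \eqref{eq:dim}, each $V\in\mathcal{B}$ with $\dim(V\cap Y)\le n$ satisfies $x_n+c(t)\in V+U$ for at most $2n+1$ values of $t$. Fewer than $|F|$ values are excluded in all; take $w_n=x_n+c(t)$ for a remaining $t$. The span of the $w_n$ is the graph of a linear map on $X$, and it meets each $V\in\mathcal{B}$ in finite dimension by Lemma~\ref{lem:tri}.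
\end{remark}

\section{The random model}\label{sec:random}

By Theorem~\ref{thm:mad}, Corollary~\ref{cor:con} holds in any model of $\mathfrak{a}<\mathrm{non}(\mathcal{M})$. It is well known that adding $\aleph_2$ random reals to a model of CH gives $\mathfrak{a}=\aleph_1<\mathrm{non}(\mathcal{M})$; see \cite[\S 11.4]{Blass}. We include a proof.

Let $\mathbf{V}$ be a model of ZFC and CH. For a set $I$, let $\mathbb{B}(I)$ be the measure algebra of $2^{I\times\omega}$: the $\sigma$-algebra generated by the clopen sets, modulo the null sets of the fair coin-tossing measure $\mu$. Conditions are nonzero elements, $[\![\varphi]\!]$ is the Boolean value of $\varphi$, and $G$ is $\mathbb{B}(\omega_2)$-generic over $\mathbf{V}$. We use the following standard facts.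
\begin{enumerate}
\item[(R1)] $\mathbb{B}(I)$ is a complete Boolean algebra with the countable chain condition, so forcing with it preserves cardinals. Only $0$ has measure $0$, and $\mu$ is countably subadditive and continuous along decreasing sequences.
\item[(R2)] For $I\subseteq\omega_2$ in $\mathbf{V}$, the algebra $\mathbb{B}(I)$ is a complete subalgebra of $\mathbb{B}(\omega_2)$, so $G_I=G\cap\mathbb{B}(I)$ is $\mathbb{B}(I)$-generic over $\mathbf{V}$. Every element of $\mathbb{B}(\omega_2)$ lies in $\mathbb{B}(J)$ for some countable $J$.
\item[(R3)] A name $\tau$ for a subset of $\omega$ is determined, up to forced equality, by the sequence $([\![k\in\tau]\!])_{k\in\omega}$. If these values lie in $\mathbb{B}(I)$, then the set named by $\tau$ lies in $\mathbf{V}[G_I]$.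
\item[(R4)] (Product property of measure algebras, \cite{Kunen}.) If $I\subseteq\omega_2$ is in $\mathbf{V}$ and $I\neq\omega_2$, then some $r\in2^\omega$ in $\mathbf{V}[G]$ is \emph{random over} $\mathbf{V}[G_I]$: it lies in no Borel null set coded in $\mathbf{V}[G_I]$.
\end{enumerate}

\begin{lemma}\label{lem:nonM}
In $\mathbf{V}[G]$, $\mathrm{non}(\mathcal{M})\ge\aleph_2$.
\end{lemma}

\begin{proof}
Let $A\subseteq2^\omega$ have size at most $\aleph_1$ in $\mathbf{V}[G]$; we may assume $A\ne\emptyset$. Take a name $\dot f$ for a surjection $\omega_1\to A$. By (R2), the $\aleph_1$ values $[\![\dot f(\xi)(k)=1]\!]$ lie in $\mathbb{B}(I)$ for some $I\in\mathbf{V}$ of size $\aleph_1$, and by (R3), $A\subseteq\mathbf{V}[G_I]$. Let $r$ be as in (R4).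

The idea is to turn the fact that $r$ avoids null sets into a meager set covering the old reals, by means of a set that is small in measure and large in category. Let $(d_k)$ enumerate the eventually zero sequences, let $Q_n=\bigcup_k\{z\in2^\omega:z\restriction(n+k+1)=d_k\restriction(n+k+1)\}$, and let $Q=\bigcap_nQ_n$. Each $Q_n$ is open and dense and has measure at most $\sum_k2^{-(n+k+1)}=2^{-n}$. So $Q$ is null and comeager; this computation holds in $\mathbf{V}[G]$, and $Q$ is coded in $\mathbf{V}$. Let $+$ be coordinatewise addition modulo $2$; translations preserve measure and are homeomorphisms. For $x\in2^\omega\cap\mathbf{V}[G_I]$ the set $x+Q$ is null and coded in $\mathbf{V}[G_I]$, so $r\notin x+Q$. This means $x+r\notin Q$, that is, $x\in r+(2^\omega\setminus Q)$. Hence $A$ is contained in the meager set $r+(2^\omega\setminus Q)$.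
\end{proof}

For $\mathfrak{a}=\aleph_1$ we build, in $\mathbf{V}$, a mad family that stays mad. There are $\aleph_2$ names to defeat, but each involves countably many coordinates, so it suffices to treat $\mathbb{B}(\omega)$, which has only $\aleph_1$ names for subsets of $\omega$. A name stands for many possible sets, and one ground-model set $a$ must meet all of them infinitely often. The measure makes this possible: a finite set catches an element of the named set with high probability.

\begin{lemma}\label{lem:indestructible}
In $\mathbf{V}$ there is an infinite almost disjoint family $\mathcal{A}$ of subsets of $\omega$, with $|\mathcal{A}|\le\aleph_1$, that is mad in every generic extension by $\mathbb{B}(\omega)$.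
\end{lemma}

\begin{proof}
By CH, $|\mathbb{B}(\omega)|=\aleph_1$ and $\aleph_1^{\aleph_0}=\aleph_1$. So by (R3) there is a list $(p_\alpha,\tau_\alpha)_{\alpha<\omega_1}$ of all pairs of a condition and, up to forced equality, a name for a subset of $\omega$. Start with a partition of $\omega$ into infinitely many infinite sets, and add at most one set at each stage $\alpha<\omega_1$.

At stage $\alpha$ let $\{a_n:n\in\omega\}$ be the countably infinite family built so far, and write $p=p_\alpha$, $\tau=\tau_\alpha$. Do nothing unless $p$ forces that $\tau$ is infinite and almost disjoint from every $a_n$. In that case let $C_n=\{k\ge n:k\notin\bigcup_{i<n}a_i\}$. Then $p$ forces $\tau\cap C_n\ne\emptyset$, so the elements $p\wedge[\![\tau\cap C_n\cap[0,m)=\emptyset]\!]$ decrease to $0$ as $m\to\infty$. By (R1) there is a finite set $K_n\subseteq C_n$ with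
\[
\mu\bigl(p\wedge[\![\tau\cap K_n=\emptyset]\!]\bigr)\le2^{-n}.
\]
Add $a=\bigcup_nK_n$ to the family. As in the Borel--Cantelli lemma, for every $N$ the element $p\wedge[\![\tau\cap K_n=\emptyset\text{ for infinitely many }n]\!]$ has measure at most $\sum_{n\ge N}2^{-n}$, so it is $0$. Thus $p$ forces $\tau\cap K_n\ne\emptyset$ for all but finitely many $n$. All elements of $K_n$ are at least $n$, so $p$ forces $\tau\cap a$ to be infinite; in particular $a$ is infinite. Also $K_n\cap a_i=\emptyset$ for $n>i$, so $a\cap a_i\subseteq\bigcup_{n\le i}K_n$ is finite.

Let $\mathcal{A}$ be the final family. It remains an infinite almost disjoint family in any extension. If it were not mad in some extension by $\mathbb{B}(\omega)$, a condition $p$ would force some $\tau$ to be infinite and almost disjoint from all members of $\mathcal{A}$. At a stage $\alpha$ with $(p_\alpha,\tau_\alpha)=(p,\tau)$ we then added a set $a\in\mathcal{A}$ such that $p$ forces $\tau\cap a$ to be infinite, a contradiction.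
\end{proof}

\begin{proof}[Proof of Corollary~\ref{cor:con}]
Let $\mathcal{A}$ be as in Lemma~\ref{lem:indestructible}, and let $b\subseteq\omega$ be an infinite set in $\mathbf{V}[G]$. By (R2) and (R3), $b\in\mathbf{V}[G_J]$ for some countably infinite $J\in\mathbf{V}$. A bijection $J\to\omega$ in $\mathbf{V}$ induces an isomorphism $\mathbb{B}(J)\cong\mathbb{B}(\omega)$, so $\mathbf{V}[G_J]$ is a generic extension by $\mathbb{B}(\omega)$ and $\mathcal{A}$ is mad in it. Therefore $b\cap a$ is infinite for some $a\in\mathcal{A}$. So $\mathcal{A}$ is an infinite mad family in $\mathbf{V}[G]$, which gives $\mathfrak{a}\le\aleph_1$ there, and $\mathfrak{a}\ge\aleph_1$ always holds. By Lemma~\ref{lem:nonM} and Theorem~\ref{thm:mad}(a), applied in $\mathbf{V}[G]$ to any field $F$ of that model,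
\[
\mathfrak{a}=\aleph_1<\aleph_2\le\mathrm{non}(\mathcal{M})\le\mathfrak{a}_{\mathrm{vec},F}.\qedhere
\]
\end{proof}

\begin{thebibliography}{9}

\bibitem{BJ}
Bartoszy\'nski and Judah, \emph{Set Theory: On the Structure of the Real Line}.

\bibitem{Blass}
Blass, Combinatorial cardinal characteristics of the continuum, in \emph{Handbook of Set Theory}.

\bibitem{Kunen}
Kunen, Random and Cohen reals, in \emph{Handbook of Set-Theoretic Topology}.

\bibitem{Smythe}
Iian B. Smythe, Madness in vector spaces, arXiv:1712.00057 (2017).

\end{thebibliography}
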